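\title{Toric Ulrich bundles on Veronese varieties: wildness from the weights of self-extensions}

\begin{abstract}
We prove that the Veronese surface $(\mathbb{P}^2,\mathcal{O}(d))$ is toric Ulrich-wild for every $d\ge 3$: the category of finite-dimensional modules over $\mathbb{C}\langle x,y\rangle$ embeds, exactly and fully faithfully, in the category of torus-equivariant Ulrich bundles. For $d>4$ this settles a conjecture posed by Hong and Huh. The method is a criterion valid on any polarized smooth projective toric variety: it suffices to find one simple equivariant Ulrich bundle $U$ such that $\operatorname{Ext}^1(U,U)$ has five distinct nonzero weights. On the plane we take $U=S^{d-1}T_{\mathbb{P}^2}$. With Bott's theorem the same criterion shows that $(\mathbb{P}^n,\mathcal{O}(d))$ is toric Ulrich-wild if and only if $n\ge2$, $d\ge2$ and $(n,d)\ne(2,2)$; in the remaining cases there is a single indecomposable equivariant Ulrich bundle up to characters. The embeddings still preserve indecomposability and reflect isomorphism classes after the torus action is forgotten.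
\end{abstract}

\section{Introduction}\label{sec:intro}

We work over $\mathbb{C}$. Let $Z$ be a smooth projective variety of dimension $n$ with an ample line bundle $H$. A vector bundle $E$ on $Z$ is \emph{Ulrich} with respect to $H$ if
\[
\mathrm{H}^i(Z,E\otimes H^{-t})=0\qquad\text{for all } i \text{ and } 1\le t\le n .
\]
We write $\mathrm{H}^\bullet=0$ for the vanishing of all cohomology groups. Direct summands and finite direct sums of Ulrich bundles are Ulrich, and so are extensions, by the long exact sequence of cohomology. This paper concerns the Veronese varieties $(\mathbb{P}^n,\mathcal{O}(d))$, where the condition reads $\mathrm{H}^\bullet(E(-td))=0$ for $1\le t\le n$.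

To see what the condition measures, consider the finite flat map $\pi\colon\mathbb{P}^n\to\mathbb{P}^n$, $[x_0:\dots:x_n]\mapsto[x_0^d:\dots:x_n^d]$, of degree $d^n$. Since $\pi^*\mathcal{O}(1)=\mathcal{O}(d)$, the projection formula gives $\mathrm{H}^i(E(-td))=\mathrm{H}^i((\pi_*E)(-t))$. So $E$ is Ulrich for $\mathcal{O}(d)$ exactly when the bundle $\pi_*E$ is Ulrich for $\mathcal{O}(1)$, and we will see in Section~\ref{sec:single} that this means that $\pi_*E$ is trivial. The Ulrich bundles for $\mathcal{O}(d)$ are thus the bundles whose direct image under $\pi$ is as simple as possible.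

Now let $Z$ be a toric variety with dense torus $T$. A \emph{$T$-equivariant} (or \emph{toric}) vector bundle is a vector bundle with an algebraic action of $T$ on its total space that is linear on fibers and covers the action on $Z$. Let $\mathbf{Ulr}_T(Z,H)$ be the category of $T$-equivariant Ulrich bundles and equivariant maps; it is an exact category, with the short exact sequences of equivariant bundles. To measure its size we compare it with the category $\operatorname{mod}\mathbb{C}\langle x,y\rangle$ of finite-dimensional modules over the free algebra in two variables. Its objects are the triples $M=(W;X,Y)$ with $W$ a finite-dimensional vector space and $X,Y\in\operatorname{End}(W)$, and its isomorphism classes are pairs of square matrices up to simultaneous conjugation. Exact functors are always understood to be additive.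

\begin{definition}\label{def:wild}
The pair $(Z,H)$ is \emph{toric Ulrich-wild} if there is an exact functor
\[
\Phi\colon\operatorname{mod}\mathbb{C}\langle x,y\rangle\longrightarrow\mathbf{Ulr}_T(Z,H)
\]
that sends indecomposable modules to indecomposable objects and has the following property:
\begin{equation}\label{eq:reflect}
\Phi(M)\cong_T\Phi(N)\otimes L \text{ for a $T$-equivariant line bundle } L\quad\Longrightarrow\quad M\cong N .
\end{equation}
We call a functor $\Phi$ \emph{strict} if it is exact, fully faithful and satisfies \eqref{eq:reflect}.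
\end{definition}

Here $\cong_T$ denotes equivariant isomorphism. The line bundle $L$ in \eqref{eq:reflect} may be the trivial bundle with the action changed by a character of $T$, so two bundles that differ only in such a change of linearization are counted as equivalent. A fully faithful additive functor induces ring isomorphisms $\operatorname{End}(M)\cong\operatorname{End}_T(\Phi(M))$, and indecomposability is the absence of nontrivial idempotents (Section~\ref{sec:prelim}). Hence a strict functor exhibits $(Z,H)$ as toric Ulrich-wild.

Which Veronese surfaces are toric Ulrich-wild? For $d=1$ and $d=2$ every Ulrich bundle on $\mathbb{P}^2$ is a sum of copies of $\mathcal{O}$, respectively of the tangent bundle, so nothing wild can happen. For $d=3,4$ the surface $(\mathbb{P}^2,\mathcal{O}(d))$ is known to be toric Ulrich-wild, and the conjecture posed in \cite{HH} is that the same holds for every $d>4$. The guess is natural, since the degree of $\pi$ grows with $d$, but equivariance pulls the other way. Only the $T$-invariant classes in $\operatorname{Ext}^1(U,U)$ give equivariant self-extensions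 of an equivariant bundle $U$, and they may be few: for the bundle used below with $d=3$ they form a line in a ten-dimensional space. The point of this paper is that the classes of \emph{nonzero} weight are the useful ones. A class of weight $-\chi$ is an equivariant extension of $U$ by the twist $U\otimes\mathbb{C}_\chi$, and if $U$ is simple, then different twists of $U$ have no equivariant maps between them. Five such weights are enough to encode a pair of matrices.

\begin{theorem}\label{thm:A}
For every $d\ge3$ there is a strict functor $\Phi\colon\operatorname{mod}\mathbb{C}\langle x,y\rangle\to\mathbf{Ulr}_T(\mathbb{P}^2,\mathcal{O}(d))$ with $\operatorname{rk}\Phi(M)=7d\dim M$. In particular $(\mathbb{P}^2,\mathcal{O}(d))$ is toric Ulrich-wild for every $d>4$.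
\end{theorem}

One construction covers all $d\ge3$, so it also gives the cases $d=3,4$ again. It extends to a classification in all dimensions.

\begin{theorem}\label{thm:B}
Let $n,d\ge1$ and let $T$ be the dense torus of $\mathbb{P}^n$.
\begin{enumerate}
\item[(1)] If $n=1$, or $d=1$, or $(n,d)=(2,2)$, then there is, up to twist by characters, exactly one indecomposable $T$-equivariant Ulrich bundle, and $(\mathbb{P}^n,\mathcal{O}(d))$ is not toric Ulrich-wild.
\item[(2)] In all other cases, that is, for $n=2$, $d\ge3$ and for $n\ge3$, $d\ge2$, there is a strict functor into $\mathbf{Ulr}_T(\mathbb{P}^n,\mathcal{O}(d))$. In particular $(\mathbb{P}^n,\mathcal{O}(d))$ is toric Ulrich-wild.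
\end{enumerate}
\end{theorem}

Thus $(\mathbb{P}^n,\mathcal{O}(d))$ is toric Ulrich-wild if and only if $n\ge2$, $d\ge2$ and $(n,d)\neq(2,2)$. The construction relies on the torus action to separate the twists of $U$, so one may ask whether the bundles $\Phi(M)$ decompose, or become isomorphic, once the action is forgotten. They do not.

\begin{theorem}\label{thm:C}
Let $(n,d)$ be as in Theorem~\ref{thm:B}(2) and let $\Phi$ be the strict functor constructed in its proof. After forgetting the $T$-action, $\Phi$ still preserves indecomposability, and an isomorphism $\Phi(M)\cong\Phi(N)\otimes\mathcal{O}(k)$ of ordinary bundles implies $M\cong N$.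
\end{theorem}

Section~\ref{sec:prelim} collects the facts on weights that we use. Section~\ref{sec:plane} studies the bundle $S^{d-1}T_{\mathbb{P}^2}$. Section~\ref{sec:criterion} works out the case $d=3$, $\dim M=1$ by hand, proves the general criterion and deduces Theorem~\ref{thm:A}. Sections~\ref{sec:higher} and~\ref{sec:single} prove the two parts of Theorem~\ref{thm:B}, and Section~\ref{sec:forget} proves Theorem~\ref{thm:C}.

\section{Equivariant bundles and weights}\label{sec:prelim}

In this section $Z$ is a smooth projective toric variety with dense torus $T$. Characters of $T$ are written additively; they form a lattice, which in particular is torsion-free. We write $\mathbb{C}_\chi$ for the one-dimensional $T$-module with character $\chi$.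

\subsection*{Rational modules and cohomology}
A rational $T$-module $P$ is the direct sum of its weight spaces $P_\chi=\{p: t\cdot p=\chi(t)p\}$, and $\chi$ is a \emph{weight} of $P$ if $P_\chi\ne0$. Maps of $T$-modules preserve weight spaces, so each functor $P\mapsto P_\chi$ is exact; for $\chi=0$ this is the functor of invariants $P\mapsto P^T$.

The cones of the fan of $Z$ give a finite cover of $Z$ by $T$-invariant affine open sets $Z_\sigma$ with affine intersections $Z_{\sigma\tau}=Z_\sigma\cap Z_\tau$. For an equivariant bundle $E$, the torus acts on sections over an invariant open set by $(t\cdot s)(z)=t\,s(t^{-1}z)$, and over an invariant affine open set the sections form a rational $T$-module. The \v{C}ech complex of $E$ for the cover $\{Z_\sigma\}$ is therefore a complex of rational $T$-modules. It follows that $\mathrm{H}^i(Z,E)$ is a finite-dimensional rational $T$-module and, by exactness of invariants, that every class in $\mathrm{H}^i(Z,E)^T$ is represented by an invariant cocycle.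

For equivariant bundles $E,E'$ this applies to $\operatorname{Hom}(E,E')=\mathrm{H}^0(E^\vee\otimes E')$ and $\operatorname{Ext}^1(E,E')=\mathrm{H}^1(E^\vee\otimes E')$. A homomorphism is equivariant exactly when it is invariant, so $\operatorname{Hom}_T(E,E')=\operatorname{Hom}(E,E')^T$. Twisting by characters shifts weights: $\operatorname{Ext}^i(E\otimes\mathbb{C}_\chi,E'\otimes\mathbb{C}_\psi)=\operatorname{Ext}^i(E,E')\otimes\mathbb{C}_{\psi-\chi}$, and hence
\begin{equation}\label{eq:twist}
\operatorname{Ext}^i(E\otimes\mathbb{C}_\chi,E'\otimes\mathbb{C}_\psi)^T=\operatorname{Ext}^i(E,E')_{\chi-\psi}\qquad(i=0,1).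
\end{equation}
A bundle $U$ is \emph{simple} if $\operatorname{End}(U)=\mathbb{C}$, where all endomorphisms, equivariant or not, are allowed. If $U$ is simple and equivariant, then $\operatorname{End}(U)$ is spanned by the identity, which has weight $0$, and \eqref{eq:twist} gives
\begin{equation}\label{eq:orth}
\operatorname{Hom}_T(U\otimes\mathbb{C}_\chi,U\otimes\mathbb{C}_\psi)=
\begin{cases}\mathbb{C}\cdot\mathrm{id} & \text{if }\chi=\psi,\\ 0&\text{if }\chi\ne\psi.\end{cases}
\end{equation}

\begin{lemma}\label{lem:line}
Let $L$ be an equivariant line bundle on $Z$ with $L^{\otimes r}\cong_T\mathcal{O}$ for some $r\ge1$, where $\mathcal{O}$ carries its standard linearization. Then $L\cong_T\mathcal{O}$.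
\end{lemma}

\begin{proof}
The Picard group of a smooth complete toric variety is torsion-free, so $L\cong\mathcal{O}$ as a line bundle. Then $\mathrm{H}^0(L)$ is a one-dimensional $T$-module $\mathbb{C}_\chi$, and the evaluation map $\mathcal{O}\otimes\mathrm{H}^0(L)\to L$ is an equivariant isomorphism. Taking global sections of $L^{\otimes r}\cong_T\mathcal{O}$ gives $r\chi=0$, hence $\chi=0$.
\end{proof}

\subsection*{Indecomposable objects}
We use three categories: $\operatorname{mod}\mathbb{C}\langle x,y\rangle$, vector bundles on $Z$, and equivariant vector bundles on $Z$. In each of them endomorphism algebras are finite-dimensional, and an idempotent endomorphism $e$ splits the object as $\operatorname{im}e\oplus\ker e$. So a nonzero object is indecomposable if and only if its endomorphism algebra $\mathcal{A}$ has no idempotents besides $0$ and $1$. For a nonzero finite-dimensional $\mathbb{C}$-algebra this is equivalent to $\mathcal{A}$ being \emph{local}: $\mathcal{A}=\mathbb{C}\cdot1\oplus\operatorname{rad}\mathcal{A}$, where the radical is a nilpotent ideal and consists of the non-units.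 The Krull--Schmidt theorem says that a decomposition into summands with local endomorphism algebras is unique up to isomorphism and order. Since summands of Ulrich bundles are Ulrich, indecomposability in $\mathbf{Ulr}_T(Z,H)$ is the same as indecomposability among equivariant bundles.

\subsection*{Projective space}
Let $V=\mathbb{C}^{n+1}$ and let $\mathbb{P}^n=\mathbb{P}(V)$ be the space of lines in $V$, with tautological sequence
\begin{equation}\label{eq:taut}
0\to\mathcal{O}(-1)\to V\otimes\mathcal{O}\to\mathcal{Q}\to0,\qquad \operatorname{rk}\mathcal{Q}=n .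
\end{equation}
It is $GL(V)$-equivariant, and so is every bundle built from it by tensor operations. We identify $T$ with the subgroup $\{\operatorname{diag}(1,t_1,\dots,t_n)\}$ of $GL(V)$; it acts simply transitively on the points with all coordinates nonzero. Every $GL(V)$-equivariant bundle is then $T$-equivariant. A weight $\omega=(\omega_0,\dots,\omega_n)\in\mathbb{Z}^{n+1}$ of the diagonal torus of $GL(V)$ restricts to the character $(\omega_1,\dots,\omega_n)$ of $T$. A vector with coordinate sum $0$ is determined by its last $n$ coordinates, so: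
\begin{equation}\label{eq:restrict}
\begin{array}{c}\text{distinct nonzero weights } \omega\in\mathbb{Z}^{n+1} \text{ with }\textstyle\sum_i\omega_i=0\\ \text{restrict to distinct nonzero characters of } T.\end{array}
\end{equation}
Finally, recall that $\mathrm{H}^i(\mathcal{O}(k))=0$ on $\mathbb{P}^n$ unless $i=0$, $k\ge0$ or $i=n$, $k\le-n-1$.

\section{A simple Ulrich bundle on the Veronese surface}\label{sec:plane}

Let $n=2$. The line bundles without cohomology on $\mathbb{P}^2$ are $\mathcal{O}(-1)$ and $\mathcal{O}(-2)$. So $\mathcal{O}(k)$ is Ulrich for $\mathcal{O}(d)$ only if both $k-d$ and $k-2d$ lie in $\{-1,-2\}$, which forces $d=1$ and $k=0$. For $d\ge2$ we need higher rank. A natural way to make $\mathrm{H}^\bullet(U(-d))$ vanish is to present $U(-d)$ as the cokernel of an injective map from a sum of copies of $\mathcal{O}(-2)$ to a sum of copies of $\mathcal{O}(-1)$, and the second vanishing will follow from Serre duality if $U^\vee$ is a suitable twist of $U$. Symmetric powers of the tangent bundle $\mathcal{T}=T_{\mathbb{P}^2}=\mathcal{Q}(1)$ have both features.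

Twisting \eqref{eq:taut} by $\mathcal{O}(1)$ gives the Euler sequence $0\to\mathcal{O}\to V\otimes\mathcal{O}(1)\to\mathcal{T}\to0$, whence $\det\mathcal{T}\cong\det V\otimes\mathcal{O}(3)$. An exact sequence $0\to L\to E\to E''\to 0$ with $L$ a line bundle induces $0\to S^{k-1}E\otimes L\to S^kE\to S^kE''\to0$ for $k\ge1$; locally this is multiplication by one of the variables in a polynomial ring. So we have $GL(V)$-equivariant exact sequences
\begin{equation}\label{eq:sym}
0\to S^{k-1}V\otimes\mathcal{O}(k-1)\to S^kV\otimes\mathcal{O}(k)\to S^k\mathcal{T}\to0\qquad(k\ge1).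
\end{equation}
We also use two isomorphisms of $GL_2$-modules: $(S^a\mathbb{C}^2)^*\cong S^a\mathbb{C}^2\otimes\det^{-a}$, which comes from the perfect pairing $\mathbb{C}^2\otimes\mathbb{C}^2\to\Lambda^2\mathbb{C}^2$, and the Clebsch--Gordan decomposition $S^a\mathbb{C}^2\otimes S^a\mathbb{C}^2\cong\bigoplus_{k=0}^{a}S^{2k}\mathbb{C}^2\otimes\det^{a-k}$. An isomorphism of $GL_2$-modules induces an isomorphism of the bundles associated with the frame bundle of $\mathcal{T}$, and this isomorphism is $GL(V)$-equivariant because $GL(V)$ acts on the frame bundle by automorphisms.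

\begin{proposition}\label{prop:plane}
Let $d\ge2$ and $U=S^{d-1}\mathcal{T}$, a $T$-equivariant bundle of rank $d$ on $\mathbb{P}^2$.
\begin{enumerate}
\item[(a)] $U$ is Ulrich for $\mathcal{O}(d)$.
\item[(b)] $U$ is simple.
\item[(c)] If $d\ge3$, the $GL(V)$-module $\operatorname{Ext}^1(U,U)$ has $S^3V\otimes(\det V)^{-1}$ as a direct summand, and equals it for $d=3$. The $T$-module $S^3V\otimes(\det V)^{-1}$ is the sum of ten one-dimensional weight spaces with distinct weights, nine of them nonzero.
\end{enumerate}
\end{proposition}

\begin{proof}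
(a) Twisting \eqref{eq:sym} for $k=d-1$ by $\mathcal{O}(-d)$ gives
\[
0\to S^{d-2}V\otimes\mathcal{O}(-2)\to S^{d-1}V\otimes\mathcal{O}(-1)\to U(-d)\to0,
\]
so $\mathrm{H}^\bullet(U(-d))=0$. Since $U^\vee\cong U\otimes(\det\mathcal{T})^{-(d-1)}\cong U(3-3d)$ and the canonical bundle is $\mathcal{O}(-3)$, Serre duality shows that $\mathrm{H}^i(U(-2d))$ is dual to
\[
\mathrm{H}^{2-i}\bigl(U^\vee(2d-3)\bigr)=\mathrm{H}^{2-i}\bigl(U(3-3d+2d-3)\bigr)=\mathrm{H}^{2-i}\bigl(U(-d)\bigr)=0 .
\]

(b) The two isomorphisms above, with $a=d-1$, give
\begin{equation}\label{eq:CG}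
U^\vee\otimes U\cong\bigoplus_{k=0}^{d-1}B_k,\qquad B_k=S^{2k}\mathcal{T}\otimes(\det\mathcal{T})^{-k},
\end{equation}
with $B_0=\mathcal{O}$. For $k\ge1$, tensoring the sequence \eqref{eq:sym} for $S^{2k}\mathcal{T}$ with $(\det\mathcal{T})^{-k}=(\det V)^{-k}\otimes\mathcal{O}(-3k)$ gives
\begin{equation}\label{eq:Bk}
0\to S^{2k-1}V\otimes(\det V)^{-k}\otimes\mathcal{O}(-k-1)\to S^{2k}V\otimes(\det V)^{-k}\otimes\mathcal{O}(-k)\to B_k\to0 .
\end{equation}
As $\mathrm{H}^0(\mathcal{O}(-k))=0$ and $\mathrm{H}^1(\mathcal{O}(-k-1))=0$, we get $\mathrm{H}^0(B_k)=0$ for $k\ge1$. Hence $\operatorname{End}(U)=\mathrm{H}^0(B_0)=\mathbb{C}$.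

(c) By \eqref{eq:CG}, $\operatorname{Ext}^1(U,U)=\bigoplus_{k=0}^{d-1}\mathrm{H}^1(B_k)$. We have $\mathrm{H}^1(B_0)=0$, and $\mathrm{H}^\bullet(B_1)=0$ because \eqref{eq:Bk} for $k=1$ involves only $\mathcal{O}(-2)$ and $\mathcal{O}(-1)$. The summand $B_2$ occurs exactly when $d\ge3$, and it is the last one when $d=3$. In \eqref{eq:Bk} for $k=2$ the middle term is a sum of copies of $\mathcal{O}(-2)$, so the connecting map is an isomorphism
\[
\mathrm{H}^1(B_2)\cong S^3V\otimes(\det V)^{-2}\otimes\mathrm{H}^2(\mathcal{O}(-3)).
\]
The one-dimensional $GL(V)$-module $\mathrm{H}^2(\mathcal{O}(-3))$ is a power $(\det V)^{m}$. A scalar matrix $\lambda\cdot\mathrm{id}$ acts trivially on $\mathbb{P}^2$ and on $\mathcal{T}$, hence on the left side, and by $\lambda^{3+3(m-2)}$ on the right side. So $m=1$ and $\mathrm{H}^1(B_2)\cong S^3V\otimes(\det V)^{-1}$. A basis of weight vectors is indexed by the ten cubic monomials $e_0^{a_0}e_1^{a_1}e_2^{a_2}$ in the basis vectors of $V$, with weights $(a_0-1,a_1-1,a_2-1)$. These vectors are distinct and have coordinate sum $0$, and only $e_0e_1e_2$ has weight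 $0$. Now apply \eqref{eq:restrict}.
\end{proof}

The proof shows where $d\ge3$ enters: for $d=2$ only $B_0$ and $B_1$ occur, so $\operatorname{Ext}^1(\mathcal{T},\mathcal{T})=0$ and no nonsplit extensions between twists of $\mathcal{T}$ exist, in agreement with Theorem~\ref{thm:B}(1).

\section{From five weights to pairs of matrices}\label{sec:criterion}

\subsection*{The smallest case}
Take $d=3$ and $U=S^2\mathcal{T}$, of rank $3$. By \eqref{eq:twist} and Proposition~\ref{prop:plane}(c), the space $\operatorname{Ext}^1(U,U\otimes\mathbb{C}_\chi)^T=\operatorname{Ext}^1(U,U)_{-\chi}$ has dimension at most $1$ for every $\chi$. So between two given twists of $U$ there is, up to scaling, at most one nonsplit equivariant extension, and parameters can only appear if several twists are used at once.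

Choose five of the nine nonzero weights, call them $-\chi_1,\dots,-\chi_5$, put $U_j=U\otimes\mathbb{C}_{\chi_j}$, and let $[\xi_j]$ span $\operatorname{Ext}^1(U,U_j)^T$. An invariant class in $\operatorname{Ext}^1(U\otimes\mathbb{C}^2,\bigoplus_jU_j)$ has the form $\sum_j[\xi_j]\otimes\ell_j$, where $\ell_1,\dots,\ell_5$ are linear forms on $\mathbb{C}^2$, and it defines an equivariant extension
\[
0\to U_1\oplus\dots\oplus U_5\to E\to U\otimes\mathbb{C}^2\to0
\]
which is Ulrich of rank $21$. Let $E'$ be a second such bundle, with forms $\ell'_j$. By \eqref{eq:orth} there are no equivariant maps $U_j\to U$, so an equivariant map $E\to E'$ carries subbundle to subbundle. Again by \eqref{eq:orth} it acts on the quotients by a matrix $f_0\in\operatorname{End}(\mathbb{C}^2)$ and on the subbundles by five scalars $f_j$. Compatibility with the extension classes means $f_j\ell_j=\ell'_jf_0$ for all $j$; Lemma~\ref{lem:glue} below proves this and shows that the equivariant maps $E\to E'$ correspond bijectively to the solutions $(f_0;f_1,\dots,f_5)$. So when all $\ell_j$ are nonzero, the isomorphism class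 of $E$ is the ordered configuration of the five lines $\ker\ell_j\subset\mathbb{C}^2$ up to $GL_2$. With coordinates $(u,v)$ on $\mathbb{C}^2$, let $E_{a,b}$ be given by
\[
\ell_1=u,\qquad \ell_2=v,\qquad \ell_3=u-v,\qquad \ell_4=v-au,\qquad \ell_5=v-bu ,
\]
so that the lines have slopes $\infty,0,1,a,b$. A matrix $f_0$ preserving the lines of slopes $\infty$ and $0$ is diagonal, and if it also preserves the line of slope $1$ it is scalar. A nonzero scalar matrix fixes every slope. Hence $\operatorname{End}_T(E_{a,b})=\mathbb{C}$, and $E_{a,b}\cong_TE_{a',b'}$ only if $(a,b)=(a',b')$. The bundle $E_{a,b}$ will be the image of the one-dimensional module $(\mathbb{C};a,b)$. Three lines are spent on rigidifying $\mathbb{C}^2$, and each further line carries one parameter; this is why five weights are needed for two variables. For a general module we replace $\mathbb{C}^2$ by $W\oplus W$ and the lines of slopes $a,b$ by the graphs of $X,Y$.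

\subsection*{The criterion}

\begin{proposition}\label{prop:crit}
Let $(Z,H)$ be a polarized smooth projective toric variety with torus $T$, and let $U$ be a simple $T$-equivariant Ulrich bundle. Suppose that the $T$-module $\operatorname{Ext}^1(U,U)$ has at least five distinct nonzero weights. Then there is a strict functor $\Phi\colon\operatorname{mod}\mathbb{C}\langle x,y\rangle\to\mathbf{Ulr}_T(Z,H)$ with $\operatorname{rk}\Phi(M)=7\operatorname{rk}(U)\dim M$.
\end{proposition}

We build $\Phi$ as a composite $F\circ\Psi$ through a category of linear-algebra data. Let $\Gamma$ be the quiver with one source $0$, five sinks $1,\dots,5$ and one arrow $0\to j$ for each $j$. A representation of $\Gamma$ is a tuple $R=(W_0,W_1,\dots,W_5;A_1,\dots,A_5)$ of finite-dimensional vector spaces and linear maps $A_j\colon W_0\to W_j$. A morphism $R\to R'$ is a tuple $f=(f_0;f_1,\dots,f_5)$ of linear maps $f_i\colon W_i\to W'_i$ with $f_jA_j=A'_jf_0$ for $j=1,\dots,5$. A sequence in the category $\operatorname{rep}\Gamma$ is exact if it is exact at each vertex.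

\subsection*{Gluing extensions functorially}
Let $-\chi_1,\dots,-\chi_5$ be distinct nonzero weights of $\operatorname{Ext}^1(U,U)$ and put $U_j=U\otimes\mathbb{C}_{\chi_j}$. Then $\operatorname{Ext}^1(U,U_j)^T\ne0$ by \eqref{eq:twist}. Since $0,\chi_1,\dots,\chi_5$ are distinct, \eqref{eq:orth} gives
\begin{equation}\label{eq:homs}
\operatorname{Hom}_T(U,U)=\mathbb{C},\quad\operatorname{Hom}_T(U_i,U_j)=\delta_{ij}\mathbb{C},\quad\operatorname{Hom}_T(U,U_j)=0=\operatorname{Hom}_T(U_j,U).
\end{equation}
We want to send $R$ to the extension of $U\otimes W_0$ by $\bigoplus_jU_j\otimes W_j$ with class $\sum_j[\xi_j]\otimes A_j$. An extension class describes the middle term only up to isomorphism, whereas we need an equivariant bundle, a map for every morphism of representations, and exactness. We obtain all three by fixing invariant cocycles once and gluing with them.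

For each $j$ fix a nonzero class in $\operatorname{Ext}^1(U,U_j)^T$ and an invariant \v{C}ech cocycle $\xi_j=(\xi_{j,\sigma\tau})$ representing it. Thus $\xi_{j,\sigma\tau}\colon U|_{Z_{\sigma\tau}}\to U_j|_{Z_{\sigma\tau}}$ is equivariant, $\xi_{j,\sigma\tau}+\xi_{j,\tau\rho}=\xi_{j,\sigma\rho}$ on triple intersections, and $\xi_j$ is not a coboundary. For a representation $R$ put
\[
P(R)=U\otimes W_0,\qquad S(R)=\bigoplus_{j=1}^5U_j\otimes W_j,\qquad \xi^R_{\sigma\tau}=\sum_{j=1}^5\xi_{j,\sigma\tau}\otimes A_j\colon P(R)\to S(R)\ \text{ on } Z_{\sigma\tau}.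
\]
Write endomorphisms of $P(R)\oplus S(R)$ as block matrices and let
\[
\theta^R_{\sigma\tau}=\begin{pmatrix}1&0\\ \xi^R_{\sigma\tau}&1\end{pmatrix}.
\]
Multiplying such matrices adds the lower left entries, so $\theta^R_{\sigma\tau}\theta^R_{\tau\rho}=\theta^R_{\sigma\rho}$ and $\theta^R_{\sigma\sigma}=1$. Let $F(R)$ be the bundle glued from the bundles $(P(R)\oplus S(R))|_{Z_\sigma}$ along the maps $\theta^R_{\sigma\tau}$ from chart $\tau$ to chart $\sigma$. These maps are equivariant, so $F(R)$ is an equivariant bundle. They fix $S(R)$ pointwise and induce the identity on the quotient, so there is an equivariant exact sequence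
\begin{equation}\label{eq:ext}
0\to S(R)\to F(R)\to P(R)\to0 ,
\end{equation}
and $F(R)$ is Ulrich as an extension of Ulrich bundles.

An equivariant map $g\colon F(R)\to F(R')$ is a family of equivariant maps $g_\sigma$ on the charts with $g_\sigma\theta^R_{\sigma\tau}=\theta^{R'}_{\sigma\tau}g_\tau$. Let $f_i\colon W_i\to W_i'$ be any linear maps, put $p=\mathrm{id}\otimes f_0$ and $s=\bigoplus_j\mathrm{id}\otimes f_j$, and consider a family of the form
\begin{equation}\label{eq:block}
g_\sigma=\begin{pmatrix}p&0\\ \eta_\sigma&s\end{pmatrix},\qquad \eta_\sigma=(\eta_{j,\sigma})_j,\quad \eta_{j,\sigma}\colon U\otimes W_0\to U_j\otimes W'_j\ \text{ on } Z_\sigma .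
\end{equation}
The two products $g_\sigma\theta^R_{\sigma\tau}$ and $\theta^{R'}_{\sigma\tau}g_\tau$ have the same diagonal blocks, and their lower left blocks are $\eta_\sigma+s\,\xi^R_{\sigma\tau}$ and $\xi^{R'}_{\sigma\tau}p+\eta_\tau$. So the family glues if and only if
\begin{equation}\label{eq:compat}
\xi_{j,\sigma\tau}\otimes(f_jA_j-A'_jf_0)=\eta_{j,\tau}-\eta_{j,\sigma}\qquad\text{for all } j,\sigma,\tau .
\end{equation}
If $f$ is a morphism of representations, \eqref{eq:compat} holds with $\eta=0$, and we let $F(f)$ be the resulting map. This makes $F$ an additive functor.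

\begin{lemma}\label{lem:glue}
The functor $F\colon\operatorname{rep}\Gamma\to\mathbf{Ulr}_T(Z,H)$ is exact and fully faithful.
\end{lemma}

\begin{proof}
On each chart $F$ is the direct sum of the exact functors $R\mapsto U\otimes W_0$ and $R\mapsto U_j\otimes W_j$, and exactness of a sequence of bundles is local. If $F(f)=0$, then $\mathrm{id}\otimes f_i=0$ on each chart, so $f=0$; thus $F$ is faithful.

Let $g\colon F(R)\to F(R')$ be equivariant. The composite $S(R)\to F(R)\to F(R')\to P(R')$ is zero because $\operatorname{Hom}_T(U_j,U)=0$. Hence $g$ induces global equivariant maps $s\colon S(R)\to S(R')$ and $p\colon P(R)\to P(R')$, and by \eqref{eq:homs} these have the form $s=\bigoplus_j\mathrm{id}\otimes f_j$ and $p=\mathrm{id}\otimes f_0$. So $g$ is given on the charts by matrices \eqref{eq:block} with equivariant $\eta_{j,\sigma}$, and \eqref{eq:compat} holds. The right side of \eqref{eq:compat} is a coboundary, so $[\xi_j]\otimes(f_jA_j-A'_jf_0)=0$ in $\operatorname{Ext}^1(U,U_j)\otimes\operatorname{Hom}(W_0,W'_j)$. Since $[\xi_j]\ne0$, we get $f_jA_j=A'_jf_0$, that is, $f$ is a morphism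 $R\to R'$. Then \eqref{eq:compat} says that the maps $\eta_{j,\sigma}$ agree on overlaps, so they glue to an equivariant map $U\otimes W_0\to U_j\otimes W'_j$, which vanishes because $\operatorname{Hom}_T(U,U_j)=0$. Therefore $\eta=0$ and $g=F(f)$.
\end{proof}

\begin{remark}\label{rem:hyp}
Each hypothesis on the weights is needed for fullness. Let $R_i$ be the representation with $\mathbb{C}$ at vertex $i$ and $0$ elsewhere; there are no nonzero morphisms $R_i\to R_j$ for $i\neq j$, while $F(R_0)=U$ and $F(R_j)=U_j$. If $\chi_j=0$, then $F(R_0)=F(R_j)$, and if $\chi_i=\chi_j$, then $F(R_i)=F(R_j)$. If $\xi_j$ were a coboundary, the indecomposable representation with $W_0=W_j=\mathbb{C}$, $A_j=1$ and all other spaces zero would go to $U\oplus U_j$.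
\end{remark}

\subsection*{Five subspaces}
For $M=(W;X,Y)$ define $\Psi(M)\in\operatorname{rep}\Gamma$ by $W_0=W\oplus W$, $W_1=\dots=W_5=W$ and
\[
A_1(u,v)=u,\quad A_2(u,v)=v,\quad A_3(u,v)=u-v,\quad A_4(u,v)=v-Xu,\quad A_5(u,v)=v-Yu .
\]
For a module map $h\colon M\to M'=(W';X',Y')$ put $\Psi(h)=(h\oplus h;h,\dots,h)$. This is a morphism of representations: for $j=4$ we have $hA_4(u,v)=hv-hXu=hv-X'hu=A'_4(hu,hv)$, the case $j=5$ is the same with $Y$, and $j\le3$ uses only linearity of $h$.

\begin{lemma}\label{lem:five}
The functor $\Psi\colon\operatorname{mod}\mathbb{C}\langle x,y\rangle\to\operatorname{rep}\Gamma$ is exact and fully faithful.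
\end{lemma}

\begin{proof}
At each vertex $\Psi$ is $W$ or $W\oplus W$, so it is exact and faithful. Let $(f_0;f_1,\dots,f_5)$ be a morphism $\Psi(M)\to\Psi(M')$. From $f_jA_j=A'_jf_0$ we get $f_0(\ker A_j)\subseteq\ker A'_j$. The kernels are
\[
0\oplus W,\qquad W\oplus0,\qquad\{(u,u)\},\qquad\{(u,Xu)\},\qquad\{(u,Yu)\}.
\]
The first two inclusions give $f_0=h\oplus h'$ with $h,h'\colon W\to W'$. The third says that $(hu,h'u)$ lies on the diagonal, so $h'=h$. The fourth says that $(hu,hXu)$ lies on the graph of $X'$, so $hX=X'h$, and the fifth gives $hY=Y'h$. Thus $h$ is a module map. Each $A_j$ is surjective, so $f_j$ is determined by $f_jA_j=A'_jf_0$; since $h$ satisfies this equation, $f_j=h$, and the morphism is $\Psi(h)$.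
\end{proof}

\subsection*{Twists by line bundles}

\begin{proof}[Proof of Proposition~\ref{prop:crit}]
By Lemmas~\ref{lem:glue} and~\ref{lem:five}, $\Phi=F\circ\Psi$ is exact and fully faithful, and \eqref{eq:ext} gives $\operatorname{rk}\Phi(M)=(2+5)\operatorname{rk}(U)\dim M$. Full faithfulness yields \eqref{eq:reflect} for $L=\mathcal{O}$, since an isomorphism $\Phi(M)\cong_T\Phi(N)$ and its inverse lift to mutually inverse module maps. It remains to show that no other $L$ can occur, and for this we compare determinants. By \eqref{eq:ext},
\begin{equation}\label{eq:det}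
\det\Phi(M)\cong_T(\det U)^{\otimes 2m}\otimes\bigotimes_{j=1}^5(\det U_j)^{\otimes m},\qquad m=\dim M ,
\end{equation}
which depends only on $m$. Suppose $\Phi(M)\cong_T\Phi(N)\otimes L$. Comparing ranks gives $\dim M=\dim N=m$, and if $m=0$ then $M=N=0$. Otherwise let $r=7m\operatorname{rk}U\ge1$. Then $\det\Phi(M)\cong_T\det\Phi(N)\otimes L^{\otimes r}$, and \eqref{eq:det} gives $L^{\otimes r}\cong_T\mathcal{O}$. By Lemma~\ref{lem:line}, $L\cong_T\mathcal{O}$, so $M\cong N$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
For $d\ge3$ the bundle $U=S^{d-1}\mathcal{T}$ has rank $d$ and satisfies the hypotheses of Proposition~\ref{prop:crit} by Proposition~\ref{prop:plane}.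
\end{proof}

\section{Veronese varieties of higher dimension}\label{sec:higher}

To prove Theorem~\ref{thm:B}(2) for $n\ge3$ we need a replacement for $S^{d-1}\mathcal{T}$. There are now $n$ vanishings to arrange, and a two-term resolution together with duality gives only two. We look instead among the bundles associated with $\mathcal{Q}$, whose cohomology is given by Bott's theorem.

\subsection*{Representations of $GL_n$ and Bott's theorem}
A vector $\alpha\in\mathbb{Z}^n$ is \emph{dominant} if $\alpha_1\ge\dots\ge\alpha_n$. Let $V_\alpha$ be the irreducible rational $GL_n$-module of highest weight $\alpha$, let $V_\alpha[\nu]$ be its weight space of weight $\nu\in\mathbb{Z}^n$, and let $\operatorname{ch}V_\alpha=\sum_\nu\dim V_\alpha[\nu]\,e^\nu$. We use the following standard facts.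
\begin{enumerate}
\item[(R1)] The highest weight $\alpha$ is a weight of $V_\alpha$, and the set of weights is stable under permutation of the coordinates.
\item[(R2)] $V_{\alpha+(k,\dots,k)}\cong V_\alpha\otimes\det^k$. If $\alpha_n\ge0$, then $\dim V_\alpha[\nu]$ is the number of semistandard tableaux of shape $\alpha$ (rows weakly increasing, columns strictly increasing) in which $i$ occurs $\nu_i$ times.
\item[(R3)] (Weyl's character formula.) Put $\rho=(n-1,\dots,1,0)$ and $D_\beta=\sum_{w\in S_n}\operatorname{sgn}(w)e^{w\beta}$. Then $\operatorname{ch}V_\alpha\cdot D_\rho=D_{\alpha+\rho}$.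
\end{enumerate}
Let $S_\alpha\mathcal{Q}$ be the bundle with fiber $V_\alpha$ associated with the frame bundle of $\mathcal{Q}$. It is $GL(V)$-equivariant, and a decomposition of $GL_n$-modules induces an equivariant decomposition of bundles. For dominant $\gamma\in\mathbb{Z}^{n+1}$ let $S_\gamma V$ be the irreducible $GL(V)$-module of highest weight $\gamma$.

\begin{theorem}[Bott \cite{Bott}; see also {\cite[Ch.~4]{Weyman}}]\label{thm:bott}
Let $\alpha\in\mathbb{Z}^n$ be dominant, $s\in\mathbb{Z}$, and $\beta=(\alpha_1,\dots,\alpha_n,s)+(n,n-1,\dots,0)$. If $\beta$ has a repeated entry, then $\mathrm{H}^\bullet(S_\alpha\mathcal{Q}\otimes\mathcal{O}(-s))=0$. Otherwise only $\mathrm{H}^\ell$ is nonzero, where $\ell=\#\{i<j:\beta_i<\beta_j\}$, and $\mathrm{H}^\ell\cong S_\gamma V$ as $GL(V)$-modules, where $\gamma+(n,\dots,0)$ is the decreasing rearrangement of $\beta$.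
\end{theorem}

For example, $\alpha=0$, $s=-1$ gives $\mathrm{H}^0(\mathcal{O}(1))=S_{(0,\dots,0,-1)}V=V^*$, and $\alpha=(1,0,\dots,0)$, $s=0$ gives $\mathrm{H}^0(\mathcal{Q})=V$.

\subsection*{The bundle $U$}
The first $n$ entries $\alpha_i+n+1-i$ of $\beta$ are strictly decreasing. So $S_\lambda\mathcal{Q}(-s)$ has no cohomology exactly when $s$ is one of the $n$ numbers $\lambda_i+n+1-i$. The bundle $S_\lambda\mathcal{Q}$ is Ulrich for $\mathcal{O}(d)$ if and only if these numbers include $d,2d,\dots,nd$, that is, if and only if $\lambda_i+n+1-i=(n+1-i)d$ for all $i$. This determines $\lambda$: put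
\[
U=S_\lambda\mathcal{Q},\qquad\lambda_i=(n+1-i)(d-1)\quad(1\le i\le n).
\]
Then $U$ is an equivariant Ulrich bundle. For $n=2$ it is $S^{d-1}\mathcal{Q}\otimes(\det\mathcal{Q})^{d-1}$, which is $S^{d-1}\mathcal{T}$ up to a character because $\det\mathcal{Q}\cong\det V\otimes\mathcal{O}(1)$.

Decompose $V_\lambda\otimes V_\lambda^*=\bigoplus_\mu V_\mu^{\oplus c_\mu}$, so that
\begin{equation}\label{eq:endU}
U^\vee\otimes U\cong\bigoplus_\mu(S_\mu\mathcal{Q})^{\oplus c_\mu}.
\end{equation}
Scalar matrices act trivially on $V_\lambda\otimes V_\lambda^*$, so $\sum_i\mu_i=0$ whenever $c_\mu>0$. For $S_\mu\mathcal{Q}$ the vector in Theorem~\ref{thm:bott} is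
\begin{equation}\label{eq:betamu}
\beta=(\mu_1+n,\ \dots,\ \mu_{n-1}+2,\ \mu_n+1,\ 0),
\end{equation}
and $\ell$ is the number of negative entries.

\begin{lemma}\label{lem:simple}
The bundle $U$ is simple.
\end{lemma}

\begin{proof}
By \eqref{eq:betamu}, $\mathrm{H}^0(S_\mu\mathcal{Q})\ne0$ if and only if $\mu_n+1>0$. A dominant $\mu$ with $\mu_n\ge0$ and coordinate sum $0$ is zero, and $c_0=1$ by Schur's lemma. So $\operatorname{End}(U)=\mathrm{H}^0(\mathcal{O})=\mathbb{C}$.
\end{proof}

\subsection*{A summand with first cohomology}
By \eqref{eq:betamu}, $\mathrm{H}^1(S_\mu\mathcal{Q})\neq0$ if and only if $\mu_n\le-2$ and $\mu_{n-1}\ge-1$. The positive entries of such a $\mu$ add up to at least $2$. The proof of the next lemma shows that the multiplicity $c_\mu$ is easy to control when the entries of all weights of $V_\mu$ are less than $d$. For $n=2$ the smallest candidate is $\mu=(2,-2)$, which is the bundle $B_2$ of Section~\ref{sec:plane} and needs $d\ge3$. For $n\ge3$ the positive part can be spread over two entries, and $d\ge2$ suffices.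

\begin{lemma}\label{lem:mult}
Let $n\ge3$, $d\ge2$ and $\mu=(1,1,0^{n-3},-2)$. Then $c_\mu>0$.
\end{lemma}

\begin{proof}
We first describe the weights of $V_\mu$. By (R2), $\dim V_\mu[\nu]$ is the number of semistandard tableaux of shape $\mu+(2,\dots,2)=(3,3,2^{n-3},0)$ in which $i$ occurs $\nu_i+2$ times. The shape has three columns and a number occurs at most once in each column, so $\nu_i\le1$ for every weight $\nu$. The weight $0$ occurs: the tableau with first row $1\,1\,2$, second row $2\,3\,3$, and $i$-th row $(i+1)\,(i+1)$ for $3\le i\le n-1$ is semistandard and contains each of $1,\dots,n$ twice.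

Since $\operatorname{Hom}_{GL_n}(V_\mu,V_\lambda\otimes V_\lambda^*)=\operatorname{Hom}_{GL_n}(V_\mu\otimes V_\lambda,V_\lambda)$, the number $c_\mu$ is the multiplicity $m_\lambda$ in $V_\mu\otimes V_\lambda=\bigoplus_\kappa V_\kappa^{\oplus m_\kappa}$. Taking characters and multiplying by $D_\rho$, we get from (R3)
\[
\operatorname{ch}V_\mu\cdot D_{\lambda+\rho}=\sum_\kappa m_\kappa D_{\kappa+\rho}.
\]
The only strictly decreasing exponent in $D_{\kappa+\rho}$ is $\kappa+\rho$, so the coefficient of $e^{\lambda+\rho}$ on the right is $m_\lambda$. On the left it is $\sum_w\operatorname{sgn}(w)\dim V_\mu[\lambda+\rho-w(\lambda+\rho)]$. Now $\lambda_i+n-i=d(n-i)+(d-1)$, so $\lambda+\rho=d\rho+(d-1)(1,\dots,1)$, and the second term is fixed by $S_n$. Therefore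
\[
c_\mu=\sum_{w\in S_n}\operatorname{sgn}(w)\dim V_\mu\bigl[d(\rho-w\rho)\bigr].
\]
For $w\ne1$ the vector $d(\rho-w\rho)$ is nonzero, because $\rho$ has distinct entries; it has coordinate sum $0$ and entries in $d\mathbb{Z}$, so some entry is at least $d\ge2$, and it is not a weight of $V_\mu$. Only $w=1$ contributes, and $c_\mu=\dim V_\mu[0]>0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(2)]
The case $n=2$, $d\ge3$ is Theorem~\ref{thm:A}. Let $n\ge3$, $d\ge2$ and let $\mu$ be as in Lemma~\ref{lem:mult}. By \eqref{eq:endU}, $\mathrm{H}^1(S_\mu\mathcal{Q})$ is a direct summand of $\operatorname{Ext}^1(U,U)$. Here \eqref{eq:betamu} is $\beta=(n+1,n,n-2,\dots,2,-1,0)$, which has distinct entries and one inversion. Its decreasing rearrangement is $(n+1,n,n-2,\dots,2,0,-1)$, and subtracting $(n,n-1,n-2,\dots,2,1,0)$ gives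
\[
\mathrm{H}^1(S_\mu\mathcal{Q})\cong S_\gamma V,\qquad\gamma=(1,1,0^{n-3},-1,-1).
\]
By (R1) for $GL_{n+1}$, all permutations of $\gamma$ are weights of $S_\gamma V$. Choosing the positions of the entries $1$ and then of the entries $-1$, we count $\binom{n+1}{2}\binom{n-1}{2}\ge6$ of them. They are nonzero with coordinate sum $0$, so by \eqref{eq:restrict} they give at least six distinct nonzero $T$-weights of $\operatorname{Ext}^1(U,U)$. As $U$ is Ulrich and simple (Lemma~\ref{lem:simple}), Proposition~\ref{prop:crit} applies.
\end{proof}

\section{The cases with a single indecomposable bundle}\label{sec:single}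

In the cases of Theorem~\ref{thm:B}(1) the ordinary Ulrich bundles can be classified, and the equivariant classification follows from a general observation.

\begin{lemma}\label{lem:isotypic}
Let $E_0$ be a simple equivariant bundle and $E$ an equivariant bundle that is isomorphic to $E_0^{\oplus s}$ as an ordinary bundle. Then $E\cong_T\bigoplus_{i=1}^sE_0\otimes\mathbb{C}_{\chi_i}$ for some characters $\chi_i$.
\end{lemma}

\begin{proof}
The evaluation map $E_0\otimes\operatorname{Hom}(E_0,E)\to E$ is equivariant. Whether it is an isomorphism does not depend on the action. It is additive in $E$, and for $E=E_0$ it is an isomorphism because $\operatorname{End}(E_0)=\mathbb{C}$. So it is an isomorphism, and we decompose the $T$-module $\operatorname{Hom}(E_0,E)$ into characters.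
\end{proof}

\begin{lemma}\label{lem:cases}
Every Ulrich bundle $E$ on $(\mathbb{P}^n,\mathcal{O}(d))$ is a direct sum of copies of $E_0$, where $E_0=\mathcal{O}(d-1)$ if $n=1$, $E_0=\mathcal{O}$ if $d=1$, and $E_0=\mathcal{T}$ if $(n,d)=(2,2)$. In each case $E_0$ is a simple equivariant Ulrich bundle.
\end{lemma}

\begin{proof}
Let $r=\operatorname{rk}E\ge1$.

\emph{Case $n=1$.} Every bundle on $\mathbb{P}^1$ splits, so $E(-d)\cong\bigoplus_i\mathcal{O}(k_i)$. The vanishing of $\mathrm{H}^0$ gives $k_i\le-1$ and that of $\mathrm{H}^1$ gives $k_i\ge-1$. So $E\cong\mathcal{O}(d-1)^{\oplus r}$, and $\mathcal{O}(d-1)$ is Ulrich since $\mathrm{H}^\bullet(\mathcal{O}(-1))=0$.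

\emph{Case $d=1$.} Recall the theorem of Castelnuovo and Mumford: if a coherent sheaf $E$ on $\mathbb{P}^n$ satisfies $\mathrm{H}^i(E(-i))=0$ for all $i>0$, then $E$ is globally generated and $\mathrm{H}^i(E(k-i))=0$ for all $i>0$, $k\ge0$. An Ulrich bundle for $\mathcal{O}(1)$ satisfies the hypothesis, so $E$ is globally generated and $h^0(E)=\chi(E)$. The polynomial $t\mapsto\chi(E(t))$ has degree $n$, leading coefficient $r/n!$ and roots $-1,\dots,-n$, so it equals $r\binom{t+n}{n}$, and $h^0(E)=r$. The surjection $\mathcal{O}\otimes\mathrm{H}^0(E)\to E$ between bundles of rank $r$ is an isomorphism. Conversely $\mathrm{H}^\bullet(\mathcal{O}(-t))=0$ for $1\le t\le n$.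

\emph{Case $(n,d)=(2,2)$.} Put $G=E(-2)$, so that $\mathrm{H}^\bullet(G)=\mathrm{H}^\bullet(G(-2))=0$. Beilinson's spectral sequence on $\mathbb{P}^2$ has first page
\[
E_1^{p,q}=\mathrm{H}^q(G(p))\otimes\Omega^{-p}(-p),\qquad -2\le p\le0,
\]
and converges to $G$ in total degree $p+q=0$ and to $0$ in the other degrees. The columns $p=0$ and $p=-2$ vanish. Every differential changes $p$, so the sequence degenerates, and $G\cong E_1^{-1,1}=\mathrm{H}^1(G(-1))\otimes\Omega^1(1)$. Hence $E$ is a sum of copies of $\Omega^1(3)=\mathcal{T}^\vee\otimes\det\mathcal{T}\cong\mathcal{T}$. The bundle $\mathcal{T}$ is Ulrich for $\mathcal{O}(2)$ and simple by Proposition~\ref{prop:plane}(a),(b) with $d=2$.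

Line bundles on $\mathbb{P}^n$ are simple, and all three bundles $E_0$ are $GL(V)$-equivariant.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(1)]
By Lemmas~\ref{lem:cases} and~\ref{lem:isotypic}, every equivariant Ulrich bundle is a sum of twists $E_0\otimes\mathbb{C}_\chi$, and each twist is indecomposable because $E_0$ is simple. So the indecomposable objects are exactly the twists of $E_0$. Suppose $\Phi$ is a functor as in Definition~\ref{def:wild}. The one-dimensional modules $M=(\mathbb{C};0,0)$ and $N=(\mathbb{C};1,0)$ are indecomposable, so $\Phi(M)\cong_TE_0\otimes\mathbb{C}_\chi$ and $\Phi(N)\cong_TE_0\otimes\mathbb{C}_\psi$. Then $\Phi(M)\cong_T\Phi(N)\otimes\mathbb{C}_{\chi-\psi}$, and \eqref{eq:reflect} gives $M\cong N$, which is false.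
\end{proof}

\section{Forgetting the torus action}\label{sec:forget}

Without the action the bundles $U,U_1,\dots,U_5$ are all isomorphic, \eqref{eq:homs} fails, and the argument of Lemma~\ref{lem:glue} says nothing about non-equivariant maps $\Phi(M)\to\Phi(N)$. What survives is the weight decomposition of the space of all maps. For equivariant bundles $E,E',E''$, composition sends $\operatorname{Hom}(E',E'')_\psi\times\operatorname{Hom}(E,E')_\chi$ to $\operatorname{Hom}(E,E'')_{\chi+\psi}$. In particular $\operatorname{End}(E)$ is an algebra graded by the character lattice, with degree-zero part $\operatorname{End}_T(E)$.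

\begin{lemma}\label{lem:local}
If an equivariant bundle $E$ is indecomposable as an equivariant bundle, then it is indecomposable as an ordinary bundle.
\end{lemma}

\begin{proof}
Let $\mathcal{A}=\operatorname{End}(E)=\bigoplus_\chi\mathcal{A}_\chi$. By hypothesis $\mathcal{A}_0$ is local, and we show that $\mathcal{A}$ is local. For $\chi\ne0$ every $a\in\mathcal{A}_\chi$ is nilpotent: $a^k\in\mathcal{A}_{k\chi}$, the characters $k\chi$ are distinct, and $\mathcal{A}$ has finitely many weights. Put
\[
I=\operatorname{rad}\mathcal{A}_0\oplus\bigoplus_{\chi\ne0}\mathcal{A}_\chi ,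
\]
a subspace of codimension $1$ spanned by nilpotent elements.

We claim that $I$ is a two-sided ideal. Let $a,b$ be homogeneous with at least one of them in $I$. If $ab$ has nonzero degree, it lies in $I$. If both have degree $0$, then $ab\in\operatorname{rad}\mathcal{A}_0$. In the remaining case $a\in\mathcal{A}_\chi$ and $b\in\mathcal{A}_{-\chi}$ with $\chi\ne0$. If $ab$ were a unit of $\mathcal{A}_0$, then $a$ would have a right inverse $a'$, and $1=a^ka'^k=0$ for large $k$, which is absurd. So $ab$ is a non-unit of $\mathcal{A}_0$ and lies in $\operatorname{rad}\mathcal{A}_0$.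

By Wedderburn's theorem $\mathcal{A}/\operatorname{rad}\mathcal{A}$ is a product of matrix algebras over $\mathbb{C}$. The image of $I$ is a two-sided ideal, hence the product of some of the factors. It is spanned by nilpotent elements, whose component in each factor has trace $0$, while the trace does not vanish identically on a matrix algebra. So the image of $I$ is zero, $I\subseteq\operatorname{rad}\mathcal{A}$, and $\mathcal{A}=\mathbb{C}\cdot1\oplus\operatorname{rad}\mathcal{A}$ is local.
\end{proof}

\begin{lemma}\label{lem:uptochar}
Let $E,E'$ be equivariant bundles with $E$ indecomposable as an equivariant bundle. If $E\cong E'$ as ordinary bundles, then $E\otimes\mathbb{C}_\chi\cong_TE'$ for some character $\chi$.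
\end{lemma}

\begin{proof}
Let $f\colon E\to E'$ be an isomorphism with inverse $g$, and let $f=\sum_\chi f_\chi$ and $g=\sum_\chi g_\chi$ be the weight decompositions. The weight-zero part of $gf=\mathrm{id}$ is $\sum_\chi g_{-\chi}f_\chi=\mathrm{id}$, an identity in the local algebra $\operatorname{End}_T(E)$. The non-units form an ideal, so some $g_{-\chi}f_\chi$ is invertible. Then $f_\chi$ is injective on every fiber, and since $E$ and $E'$ have the same rank it is an isomorphism. By \eqref{eq:twist}, $f_\chi$ is an equivariant map $E\otimes\mathbb{C}_\chi\to E'$.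
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
If $M$ is indecomposable, then $\Phi(M)$ is indecomposable as an equivariant bundle because $\Phi$ is fully faithful, and as an ordinary bundle by Lemma~\ref{lem:local}.

Suppose $\Phi(M)\cong\Phi(N)\otimes\mathcal{O}(k)$ as ordinary bundles. Comparing ranks gives $\dim M=\dim N$, and we may assume that the common rank $r$ of $\Phi(M)$ and $\Phi(N)$ is positive, since otherwise $M=N=0$. By \eqref{eq:det}, $\det\Phi(M)\cong\det\Phi(N)$, so $\mathcal{O}(rk)\cong\mathcal{O}$ and $k=0$. Write $M=\bigoplus_iM_i$ and $N=\bigoplus_jN_j$ with indecomposable summands. As $\Phi$ is additive, $\bigoplus_i\Phi(M_i)\cong\bigoplus_j\Phi(N_j)$, and by the first part all summands are indecomposable ordinary bundles. By the Krull--Schmidt theorem the two sums have the same number of terms and, after renumbering, $\Phi(M_i)\cong\Phi(N_i)$ for all $i$. Lemma~\ref{lem:uptochar} gives characters $\psi_i$ with $\Phi(M_i)\otimes\mathbb{C}_{\psi_i}\cong_T\Phi(N_i)$, and property \eqref{eq:reflect} of the strict functor $\Phi$, applied to $L=\mathcal{O}\otimes\mathbb{C}_{\psi_i}$,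 gives $M_i\cong N_i$. Hence $M\cong N$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Bott}
Bott, Ann.\ of Math.\ \textbf{66} (1957).

\bibitem{HH}
Yeonjae Hong and Sukmoon Huh, \emph{Toric Representation Type of the Veronese Surface}, arXiv:2608.18806 (2026).

\bibitem{Weyman}
Weyman, \emph{Cohomology of Vector Bundles and Syzygies}.

\end{thebibliography}
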